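# Divisors trapped below $f^*F$, and a torus action for which $Y\to U$ is not an $\mathbf A^1$-homotopy equivalence

## 1. Pairs $(f,D)$ with $0\le D\le f^*F$

Fix a field $k$. Write $Sm/k$ for the category of smooth separated $k$-schemes of finite type, with the Nisnevich topology; "sheaf" means Nisnevich sheaf of sets on $Sm/k$. The letter $T$ always denotes a test scheme in $Sm/k$. A connected $T$ is integral and regular, and this is used constantly.

An effective Cartier divisor on an integral scheme $T$ is a closed subscheme $D$ whose ideal is locally generated by one nonzero function. We write $D\le D'$ if the ideal of $D'$ is contained in the ideal of $D$. The empty subscheme is the divisor $0$. On a regular $T$ these are the finite sums $\sum n_iZ_i$ with $n_i\ge 0$ and $Z_i$ prime divisors, and $\le$ is comparison of coefficients. If $h:T'\to T$ is a morphism of integral schemes with $h(T')\not\subset \mathrm{supp}\,D$, then local equations of $D$ pull back to nonzero functions, so $h^*D$ is again an effective Cartier divisor.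

Let $S$ be a smooth projective connected $k$-scheme such that

**(R)** for every field $K/k$, every $K$-morphism $\mathbf A^1_K\to S_K$ factors through $\mathrm{Spec}\,K$.

Let $F\subset S$ be a nonempty effective Cartier divisor. Put $L=\mathcal O_S(F)$ and let $g$ be its canonical section, whose zero scheme is $F$. Since $T$ is reduced, a map $f:T\to S$ has $f(T)\subset F$ (as sets) if and only if $f^*g=0$. If $T$ is connected and $f(T)\not\subset F$, then $f^*F$ is an effective Cartier divisor on $T$.

**Definition (the presheaf $\mathcal D$).** For connected $T$, let $\mathcal D(T)$ be the set of pairs $(f,D)$ with $f\in S(T)$ and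

* if $f(T)\not\subset F$: $D$ is an effective Cartier divisor on $T$ with $D\le f^*F$;
* if $f(T)\subset F$: $D=*$, a single symbol.

For general $T$, take the product over the connected components.

**Example.** Let $S$ be a curve and $F=p$ a rational point. If $T=S$ and $f=\mathrm{id}$, then $D$ is $0$ or $p$, so two pairs lie over $f$. If $T$ is a curve and $f^*F=2p'$, there are three: $D=0,\ p',\ 2p'$. If $f$ is constant with value $p$ there is one, namely $(f,*)$. If $f$ is constant with a value different from $p$, then $f^*F=0$ and again there is one, $(f,0)$. In particular, if $T$ is the spectrum of a field, $D$ carries no information: $\mathcal D(T)\to S(T)$ is bijective.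

The bound $D\le f^*F$ is essential. Divisors alone move in families over $\mathbf A^1$: the divisor $\{0\}$ on $\mathbf A^1$ is not pulled back from $\mathrm{Spec}\,k$. A divisor trapped below a pulled-back divisor has nowhere to move. We shall prove that $\mathcal D$ is a sheaf and that $\mathcal D(T)\to\mathcal D(T\times\mathbf A^1)$ is bijective. For such a sheaf, maps into it in the $\mathbf A^1$-homotopy category are just maps of sheaves. So $\mathcal D$ is a target in which two maps can be told apart by evaluating them on one test scheme. What it is for is to show that a certain inclusion $Y\to U$, coming from a torus action, is not an isomorphism in the $\mathbf A^1$-homotopy category: we shall construct two different maps $U\to\mathcal D$ with the same restriction to $Y$.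

Here is why pairs $(S,F)$ exist over every field.

**Lemma A.** Let $E$ be the elliptic curve $y^2+y=x^3$ if $\mathrm{char}\,k\neq 3$, and $y^2=x^3-x$ if $\mathrm{char}\,k=3$. Then $E^m$ satisfies (R) for every $m\ge1$.

*Proof.* The curves are smooth. In the first case the partial derivatives are $3x^2$ and $2y+1$; if both vanish then $x=0$, so $y\in\{0,-1\}$, and $2y+1=\pm1\ne0$. In the second case the $x$-derivative of $x^3-x-y^2$ is $-1$. The point at infinity of a Weierstrass cubic is smooth.

A morphism to $E_K^m$ is a tuple of morphisms to $E_K$, so take $m=1$. Let $\varphi:\mathbf A^1_K\to E_K$, let $s_0:\mathrm{Spec}\,K\to\mathbf A^1_K$ be the zero section and $pr:\mathbf A^1_K\to\mathrm{Spec}\,K$ the projection. We want $\varphi=\varphi\circ s_0\circ pr$. The locus where two maps to a separated scheme agree is a closed subscheme, and whether it is everything can be checked over $\bar K$; so let $K=\bar K$. If $\varphi$ is constant on points, it factors through a closed point, since $\mathbf A^1_K$ is reduced; that point is $\mathrm{Spec}\,K$, and the claim holds. If $\varphi$ is not constant, it extends to a finite surjective map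 $\mathbf P^1_K\to E_K$, so $K(E_K)$ embeds in $K(t)$ over $K$. By Lüroth's theorem $K(E_K)$ is purely transcendental, contradicting genus $1$. $\square$

So $S=E$ with $F$ its origin is an example, and the reader may keep it in mind throughout.

## 2. Limits of $\mathbf G_m$-orbits and the inclusion $Y\to U$

Let $\mathbf G_m$ act on a projective $k$-scheme $X$, and suppose that there is a $\mathbf G_m$-equivariant ample line bundle on $X$. For a point $x$, the orbit map $t\mapsto tx$ extends from $\mathbf G_m$ to $\mathbf P^1$ because $X$ is proper; its values at $0$ and $\infty$ are written $\lim_{t\to0}(tx)$ and $\lim_{t\to\infty}(tx)$. Both are fixed points. Let $Y\subset X$ be a closed $\mathbf G_m$-invariant subset such that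

1. every $x\in X$ with $\lim_{t\to\infty}(tx)\in Y$ is in $Y$;
2. the fixed point set $Y^{\mathbf G_m}$ is open in $X^{\mathbf G_m}$.

Let $U$ be the set of $x\in X$ with $\lim_{t\to0}(tx)\in Y$. It is known that $Y\subset U$ and that $U$ is open in $X$. Everything in $U$ flows into $Y$ as $t\to0$, which suggests the question, taken from Burt Totaro, "Torus actions, Morse homology, and the Hilbert scheme of points on affine space", arXiv:2009.07381 (2020):

> Is the inclusion $Y\to U$ an $\mathbf A^1$-homotopy equivalence, that is, an isomorphism in the Morel–Voevodsky $\mathbf A^1$-homotopy category $H(k)$?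

The answer is no, over every field, already when $X$ is a smooth projective surface.

We recall what is needed about $H(k)$. It is obtained from simplicial sheaves on $Sm/k$ by inverting first the local (simplicial) weak equivalences and then the projections $W\times\mathbf A^1\to W$. A $k$-scheme $Z$, singular or not, is viewed as the sheaf $T\mapsto Z(T)=\mathrm{Hom}_k(T,Z)$. Since every $T$ is reduced, $Z$ and $Z_{red}$ give the same sheaf; we give $Y$ its reduced structure. Two maps $W\to W'$ that are the restrictions to $0$ and $1$ of one map $W\times\mathbf A^1\to W'$ become equal in $H(k)$. A map of sheaves is given by natural maps on connected $T$, because each $T$ is covered by its components.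

**Example (the projective line).** Let $t[u:v]=[tu:v]$ on $\mathbf P^1$, with fixed points $0=[0:1]$ and $\infty=[1:0]$. If $v\ne0$ the limit for $t\to0$ is $0$; if $u\ne0$ the limit for $t\to\infty$ is $\infty$. Take $Y=\{0\}$. Only $0$ itself flows to $0$ as $t\to\infty$, so condition 1 holds, and condition 2 is clear. Here $U=\mathbf A^1$, and $(\lambda,u)\mapsto\lambda u$ contracts $U$ to $Y$. By contrast $Y=\{\infty\}$ violates condition 1, and for it the set of points flowing to $Y$ as $t\to 0$ is $\{\infty\}$, which is not open.

In this example the homotopy is the action itself, extended over $t=0$. Section 9 shows that this always works, with some care, when $\dim X\le1$. In dimension $2$ it already fails in an innocent case.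

**Example (the projective plane).** Let $t[x:y:z]=[tx:t^{-1}y:z]$ on $\mathbf P^2$ and $Y=\{x=0\}$. If $x\neq0$ the limit for $t\to\infty$ is $[1:0:0]\notin Y$, so condition 1 holds; the fixed points are the three coordinate points, so condition 2 holds. For $t\to0$ the limit is $[1:0:0]$ only at the point $[1:0:0]$, so $U=\mathbf P^2\setminus\{[1:0:0]\}$. Rewriting
$$t[x:y:z]=[t^2x:y:tz] \tag{1}$$
shows that the action extends over $t=0$ where $y\ne0$, with value $[0:1:0]$. It does not extend to a morphism near $t=0$ at a point $u=[x:0:z]$ with $z\ne0$: along $\mathbf G_m\times\{u\}$ the limit is $[0:0:1]$, whereas for $t=0$ and nearby points with $y\neq0$ the value is $[0:1:0]$. Nevertheless $Y\to U$ is an $\mathbf A^1$-homotopy equivalence. Instead of the flow, use $(\lambda,[x:y:z])\mapsto[\lambda x:y:z]$, which is defined on all of $\mathbf A^1\times U$.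

So failure of the flow is not yet a counterexample. We must look for a situation where the second homotopy is blocked as well.

## 3. The conic bundle $xy=gz^2$

**Construction.** Take $(S,F)$, $L$ and $g$ as in Section 1. Let $V=L\oplus\mathcal O\oplus\mathcal O$ and let $\pi:P=\mathbf P(V)\to S$ be the bundle of lines in $V$. The tautological inclusion $\mathcal O(-1)\subset\pi^*V$ gives sections $x\in\Gamma(P,\mathcal O(1)\otimes\pi^*L)$ and $y,z\in\Gamma(P,\mathcal O(1))$. Both $xy$ and $gz^2$ are sections of $\mathcal O(2)\otimes\pi^*L$, so we may put
$$X=\{xy=gz^2\}\subset P. \tag{2}$$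
Let $\mathbf G_m$ act by $t[x:y:z]=[tx:t^{-1}y:z]$, trivially on $S$. Equation (2) is invariant, so $\mathbf G_m$ acts on $X$. The sheaf $\mathcal O(1)$ is linearized and $\pi$-ample, so for $M$ ample on $S$ and $n\gg0$ the bundle $\mathcal O(1)\otimes\pi^*M^n$ restricts to a $\mathbf G_m$-equivariant ample line bundle on $X$.

Over $s\notin F$ the fibre is a smooth conic. Over $s\in F$ it has equation $xy=0$: two lines meeting at $[0:0:1]$.

**If $F$ is smooth over $k$, then $X$ is smooth.** We check three charts.

* Where $y\ne0$, equation (2) reads $x/y=g\,(z/y)^2$, so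
$$\{y\neq0\}\cong S\times\mathbf A^1\quad\text{via } z/y. \tag{3}$$
* Where $x\ne0$, trivialize $L$ locally by $e$, and write $x=\xi e$, $g=g_0e$. Then $y/\xi=g_0(z/\xi)^2$, so this chart is locally $S\times\mathbf A^1$.
* Where $z\ne0$, normalize $z=1$. The equation is $xy=g$, locally $\xi y=g_0$. The differential $\xi\,dy+y\,d\xi-dg_0$ is nonzero if $\xi$ or $y$ is nonzero; where $\xi=y=0$ we have $g_0=0$, and $dg_0\neq0$ there because $F$ is smooth.

In this case $X$ is also irreducible: it is locally a hypersurface in $P$, so all its components have dimension $\dim S+1$, while the complement of the irreducible open set (3) is $\{y=0\}=\{y=z=0\}\cup\{y=g=0\}$, of dimension $\dim S$. For $S=E$ and $F$ its origin, $X$ is a smooth projective surface.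

**The hypotheses hold.** We argue on geometric points, with $L$ trivialized at the point of $S$ below. The three weights are distinct, so fixed points are coordinate points, and by (2) $X^{\mathbf G_m}$ is the disjoint union of the closed sets
$$S_x=\{[1:0:0]\},\qquad S_y=\{[0:1:0]\},\qquad Q=\{[0:0:1]:\ g=0\}.$$
The limits are as follows.

* For $t\to\infty$: if $x\neq0$ the limit is $[1:0:0]$. If $x=0$ it is $[0:0:1]$ when $z\ne0$ and $[0:1:0]$ when $z=0$.
* For $t\to0$: if $y\ne0$ the limit is $[0:1:0]$, by (1). If $y=0$ it is $[0:0:1]$ when $z\neq0$ and $[1:0:0]$ when $z=0$.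

Let $Y=\{x=0\}\subset X$, reduced. It is closed and invariant. A point whose limit for $t\to\infty$ lies in $Y$ has $x=0$, so it is in $Y$: condition 1 holds. Next, $Y^{\mathbf G_m}=S_y\sqcup Q=X^{\mathbf G_m}\setminus S_x$ is open in $X^{\mathbf G_m}$: condition 2 holds. Finally, the points whose limit for $t\to0$ lies in $Y$ are those with $y\neq0$ or $z\ne0$:
$$U=X\setminus S_x=\{(y,z)\ne(0,0)\}. \tag{4}$$
Setting $x=0$ in (2) gives $gz^2=0$. So, as a set, $Y$ is the section $S_y$ together with the projective lines $\{x=0,\ g=0\}$ over $F$.

**Both homotopies of Section 2 break.** The flow (1) is undefined at $t=0$ along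
$$A^+=\{y=0\}\subset U.$$
On $A^+$ we have $z\neq0$ by (4), hence $g=0$ by (2): over each point of $F$ this is an affine line, with coordinate $x/z$. As in $\mathbf P^2$, along this line the limit is $[0:0:1]$, while at nearby points with $y\ne0$ it is $[0:1:0]$. The other homotopy $[\lambda x:y:z]$ leaves $X$: at $\lambda=0$ it gives $[0:y:z]$, which satisfies (2) only if $gz^2=0$.

**Two sections.** Let $\sigma_0:S\to Y\subset U$ be the section $[0:1:0]$. Choose an open $S_0\subset S$ with $S_0\cap F\ne\emptyset$ and a trivialization $e$ of $L|_{S_0}$, and write $g=g_0e$. Put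
$$\sigma_1=[e:g_0:1]:S_0\to U, \tag{5}$$
which satisfies (2) since $e\cdot g_0=g\cdot1^2$. Away from $F$ both sections lie in the chart (3), with coordinates $z/y=0$ and $z/y=1/g_0$, so they are joined by the straight line $z/y=\lambda/g_0$. This line has a pole along $F$. Indeed $\sigma_0$ misses $A^+$, while $\sigma_1$ meets $A^+$ exactly over $F\cap S_0$. The invariant to look for is therefore the divisor in which a map $u:T\to U$ meets $A^+$, namely the zero divisor of $u^*y$. Equation (2) will give $D\le f^*F$ for this divisor, and so leads to $\mathcal D$.

## 4. $S$ and $\mathcal D$ are $\mathbf A^1$-invariant sheaves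

A sheaf $G$ is called *$\mathbf A^1$-invariant* if $G(T)\to G(T\times\mathbf A^1)$ is bijective for all $T\in Sm/k$. It suffices to check connected $T$, and then $T\times \mathbf A^1$ is connected too.

**Lemma B.** The sheaf $S$ is $\mathbf A^1$-invariant.

*Proof.* Let $T$ be connected and $h:T\times\mathbf A^1\to S$. Let $s_0$ be the zero section of the projection $pr:T\times\mathbf A^1\to T$. By (R) with $K=k(T)$, the maps $h$ and $h\circ s_0\circ pr$ agree on the generic fibre of $pr$, hence at the generic point of $T\times\mathbf A^1$. The locus where they agree is a closed subscheme, as $S$ is separated, and it contains the generic point of the integral scheme $T\times\mathbf A^1$; so it is everything. Thus $h=f\circ pr$ with $f=h\circ s_0$. This $f$ is unique, since $f\circ pr$ restricted along $s_0$ is $f$. $\square$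

**Lemma C.** $\mathcal D$ is an $\mathbf A^1$-invariant sheaf.

*Proof.*

**Step 1: $\mathcal D$ is a presheaf.** We have to define restriction along $h:T'\to T$, with both connected. If $fh(T')\subset F$, send $(f,D)$ to $(fh,*)$. Otherwise $f(T)\not\subset F$, and $h(T')$ is not contained in $\mathrm{supp}\,f^*F\supset\mathrm{supp}\,D$. So $h^*D$ is an effective Cartier divisor with $h^*D\le(fh)^*F$, and we send $(f,D)$ to $(fh,h^*D)$. For a composite $T''\to T'\to T$ both recipes give $*$ if $T''$ maps into $F$, and both give the pullback of $D$ otherwise. So this is functorial.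

**Step 2: $\mathcal D$ is a sheaf.** We glue sections over a Nisnevich covering $\{V_i\to T\}$ with $T$ connected; only étaleness is used. Let $(f_i,D_i)\in\mathcal D(V_i)$ agree on all $V_i\times_TV_j$. The $f_i$ glue to a unique $f:T\to S$. Every nonempty connected component of $V_i$ or of $V_i\times_TV_j$ is étale over $T$, so its image is open and nonempty, hence dense in $T$. So it maps into $F$ if and only if $f(T)\subset F$. If $f(T)\subset F$, all the divisors are $*$ and nothing remains to be checked. Otherwise, the ideals of the $D_i$ have equal pullbacks to the $V_i\times_TV_j$. By étale descent they come from a unique quasi-coherent ideal of $\mathcal O_T$. That this ideal is invertible and contains the ideal of $f^*F$ can be checked étale-locally. So it defines the unique $D\le f^*F$ restricting to the $D_i$.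

**Step 3: $\mathbf A^1$-invariance.** We show that a trapped divisor on $T\times\mathbf A^1$ is pulled back from $T$. Let $T$ be connected and $(h,E)\in\mathcal D(T\times\mathbf A^1)$. By Lemma B, $h=f\circ pr$ for a unique $f$, and $h(T\times\mathbf A^1)=f(T)$. If $f(T)\subset F$, then $E=*$, and $(f,*)$ is the unique preimage. Otherwise write $f^*F=\sum n_iZ_i$ with distinct prime divisors $Z_i$ on the regular scheme $T$. Then
$$pr^*f^*F=\sum n_i\,(Z_i\times\mathbf A^1),$$
and the $Z_i\times\mathbf A^1$ are distinct prime divisors, since $Z_i\times\mathbf A^1$ is integral. From $0\le E\le pr^*f^*F$ we get $E=\sum m_i(Z_i\times\mathbf A^1)$ with unique integers $0\le m_i\le n_i$. So $E=pr^*D$ for exactly one $D\le f^*F$, namely $D=\sum m_iZ_i$. $\square$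

The following fact turns Lemma C into a tool. It is in Morel–Voevodsky, *$\mathbf A^1$-homotopy theory of schemes*, §2; here is the reason.

**Fact 0.** If $G$ is an $\mathbf A^1$-invariant sheaf of sets, then $\mathrm{Hom}_{H(k)}(W,G)=\mathrm{Hom}(W,G)$ for every sheaf of sets $W$.

*Reason.* Regard $G$ as a discrete simplicial sheaf. For a simplicial sheaf $W$, let $\pi_0W$ be the coequalizer of $W_1\rightrightarrows W_0$ in sheaves; a map $W\to G$ is the same as a map of sheaves $\pi_0W\to G$. A local weak equivalence induces an isomorphism on $\pi_0$. Hence every map from the source of a trivial cofibration to $G$ extends uniquely to its target, and $G$ is simplicially fibrant. Since $\pi_0(W\times\Delta^1)=\pi_0W$, a simplicial homotopy into $G$ is constant. So maps $W\to G$ in the simplicial homotopy category are $\mathrm{Hom}(\pi_0W,G)$. Next,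
$$\mathrm{Hom}(\pi_0(W\times\mathbf A^1),G)=\mathrm{Hom}(\pi_0W\times\mathbf A^1,G)=\mathrm{Hom}(\pi_0W,G^{\mathbf A^1})=\mathrm{Hom}(\pi_0W,G),$$
where $G^{\mathbf A^1}(T)=G(T\times\mathbf A^1)$, and the first equality holds because coequalizers of sheaves commute with $-\times\mathbf A^1$. This says that $G$ is $\mathbf A^1$-local, and maps to an $\mathbf A^1$-local object are the same in the simplicial homotopy category and in $H(k)$. For $W$ a sheaf of sets, $\pi_0W=W$. $\square$

## 5. Two maps $U\to\mathcal D$ that agree on $Y$

> **Theorem 1.** For $(X,Y,U)$ as in Section 3, all hypotheses of the question hold but $Y\to U$ is not an isomorphism in $H(k)$. Thus the statement "$Y\to U$ is always an $\mathbf A^1$-homotopy equivalence" is false over every field $k$, already with $X$ a smooth projective surface.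

*Proof.* The hypotheses were checked in Section 3. Throughout, let $T$ be connected, $u\in U(T)$ and $f=\pi u$.

**Step 1: the map $c$ that records the intersection with $A^+$.** If $f(T)\subset F$, put $c(u)=(f,*)$. Otherwise put $c(u)=(f,D_u)$, where $D_u$ is the zero scheme of the section $u^*y$ of the line bundle $u^*\mathcal O(1)$. Two things must be checked.

* *$D_u$ is an effective Cartier divisor*, that is, $u^*y\neq0$. If $u^*y=0$ identically, then $u^*z$ vanishes nowhere, by (4). By (2), $f^*g\,(u^*z)^2=0$, so $f^*g=0$ and $f(T)\subset F$, which is excluded.
* *$D_u\le f^*F$.* By (4), $T$ is covered by the open sets where $u^*y$ or $u^*z$ is invertible. On the first, $D_u=0$. On the second, (2) gives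
$$f^*g=\frac{u^*x\cdot u^*y}{(u^*z)^2},$$
a multiple of $u^*y$; so the ideal of $f^*F$ lies in the ideal of $D_u$.

Zero schemes of sections pull back to zero schemes of pulled-back sections, and the case $*$ is respected by restriction. So $c:U\to\mathcal D$ is a map of sheaves.

**Step 2: the comparison map $c_0$.** Put $c_0(u)=(f,*)$ if $f(T)\subset F$ and $c_0(u)=(f,0)$ otherwise. This is also a map of sheaves $U\to\mathcal D$.

**Step 3: $c$ and $c_0$ agree on $Y$.** Let $u\in Y(T)$. If $f(T)\subset F$, both values are $(f,*)$. If not, then $u^*x=0$, so (2) gives $f^*g\,(u^*z)^2=0$ on the integral scheme $T$, with $f^*g\ne0$. Hence $u^*z=0$. By (4), $u^*y$ vanishes nowhere, so $D_u=0$.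

**Step 4: $c\ne c_0$.** Evaluate at $\sigma_1\in U(S_0)$ from (5). The scheme $S_0$ is connected and not contained in $F$. The section $\sigma_1^*y$ is $g_0$ in the evident trivialization, so $D_{\sigma_1}=F\cap S_0\neq\emptyset$, and
$$c(\sigma_1)=(\mathrm{incl},F\cap S_0)\ne(\mathrm{incl},0)=c_0(\sigma_1). \tag{6}$$

**Step 5: conclusion.** By Lemma C and Fact 0, the map $\mathrm{Hom}_{H(k)}(U,\mathcal D)\to\mathrm{Hom}_{H(k)}(Y,\mathcal D)$ given by restriction to $Y$ is the map $\mathrm{Hom}(U,\mathcal D)\to\mathrm{Hom}(Y,\mathcal D)$. By Steps 3 and 4 it is not injective. If $Y\to U$ were an isomorphism in $H(k)$, it would be bijective. With $S=E$ and $F$ its origin (Lemma A), $X$ is a smooth projective surface, and this works over every $k$. $\blacksquare$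

## 6. No map at all identifies $Y$ with $U$ in $H(k)$

> **Theorem 2.** For every pair $(S,F)$ as in Section 1, the objects $Y$ and $U$ of Section 3 are not isomorphic in $H(k)$, by any map. For every field $k$ and every $n\ge2$ there is such an example with $X$ smooth projective of dimension $n$.

*Proof.* For the second claim take $S=E^{n-1}$ and $F=\{0\}\times E^{n-2}$. Lemma A gives (R), and $F$ is a smooth divisor, so $X$ is smooth of dimension $\dim S+1=n$ by Section 3. For the first claim, the plan is that an $\mathbf A^1$-invariant sheaf sees $Y$ only through $S$, whereas $c$ sees more of $U$.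

**Step 1: maps from $Y$ to $\mathbf A^1$-invariant sheaves factor through $S$.** Let $G$ be an $\mathbf A^1$-invariant sheaf of sets and $\theta:Y\to G$ a map. We claim that
$$\theta=\theta\circ\sigma_0\circ\pi|_Y. \tag{7}$$
As a set, $Y$ is the union of the closed subsets $S_y$ and $\{x=0,\,g=0\}$; the latter with its reduced structure is $P_F:=F_{red}\times\mathbf P^1$, with $[y:z]$ as coordinates on $\mathbf P^1$. Let $u:T\to Y$ with $T$ connected. Since $T$ is integral, $u$ factors through $S_y$ or through $P_F$.

If $u$ factors through $S_y$, then $u=\sigma_0\pi u$ and (7) holds at $u$.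

If $u$ factors through $P_F$, write $u=(f,v)$ with $f\in F_{red}(T)$ and $v\in\mathbf P^1(T)$. Consider the element $\theta(f\circ pr_1,pr_2)\in G(T\times\mathbf P^1)$. On the two standard charts $T\times\mathbf A^1$ it is, by $\mathbf A^1$-invariance, the pullback of some $a\in G(T)$ and some $b\in G(T)$ respectively. On the overlap $T\times\mathbf G_m$ the two pullbacks agree, and restricting to $T\times\{1\}$ gives $a=b$. Since $G$ is a sheaf, the whole element is the pullback of $a$ along $T\times\mathbf P^1\to T$. Restricting it along $(\mathrm{id},v):T\to T\times\mathbf P^1$ gives $\theta(u)=a$. Doing the same with the constant point $[1:0]$ in place of $v$ gives $\theta(\sigma_0f)=a$. So $\theta(u)=\theta(\sigma_0f)=\theta(\sigma_0\pi u)$.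

**Step 2: an isomorphism would force $c$ to factor through $S$.** Let $\psi:U\to Y$ be an isomorphism in $H(k)$. Put $\varphi=\pi|_Y\circ\psi$; by Lemma B and Fact 0 it lies in $\mathrm{Hom}_{H(k)}(U,S)=\mathrm{Hom}(U,S)$, so it is a genuine map of sheaves. The map $\theta:=c\,\psi^{-1}$ lies in $\mathrm{Hom}_{H(k)}(Y,\mathcal D)=\mathrm{Hom}(Y,\mathcal D)$, and by (7) it equals $\beta\circ\pi|_Y$ with $\beta=\theta\circ\sigma_0:S\to\mathcal D$. Hence in $H(k)$
$$c=c\,\psi^{-1}\psi=\beta\circ\pi|_Y\circ\psi=\beta\circ\varphi, \tag{8}$$
and by Fact 0 this is an equality of maps of sheaves.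

**Step 3: $\varphi$ cannot distinguish $\sigma_0$ from $\sigma_1$.** On $S_0\setminus F$ both sections lie in the chart (3), with second coordinates $0$ and $1/g_0$. The map
$$(S_0\setminus F)\times\mathbf A^1\to U,\qquad (s,\lambda)\mapsto(s,\lambda/g_0)\ \text{ in } S\times\mathbf A^1\cong\{y\ne0\},$$
restricts to $\sigma_0$ at $\lambda=0$ and to $\sigma_1$ at $\lambda=1$. Its composite with $\varphi$ is an element of $S((S_0\setminus F)\times\mathbf A^1)$, which is pulled back from $S_0\setminus F$ by Lemma B. So $\varphi\sigma_0=\varphi\sigma_1$ on $S_0\setminus F$. This open set is dense in the reduced scheme $S_0$, and $S$ is separated, so $\varphi\sigma_0=\varphi\sigma_1$ on $S_0$.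

**Step 4: contradiction.** By (8) and Step 3, $c(\sigma_0|_{S_0})=\beta(\varphi\sigma_0)=\beta(\varphi\sigma_1)=c(\sigma_1)$. But $y$ is invertible along $\sigma_0$, so $c(\sigma_0|_{S_0})=(\mathrm{incl},0)$, while $c(\sigma_1)=(\mathrm{incl},F\cap S_0)$ by (6), with $F\cap S_0\neq\emptyset$. $\blacksquare$

## 7. Facts on quotients and homotopy purity

One could have tried to distinguish $Y$ from $U$ by a stable invariant. When $F$ is smooth this cannot succeed: the difference dies after one suspension. To prove this in Section 8 we need some tools.

$H_\bullet(k)$ is the pointed version of $H(k)$. For a subsheaf $A\subset B$, the quotient $B/A$ is pointed by the image of $A$, and $W_+$ is $W$ with a disjoint base point. "Equivalence" will mean $\mathbf A^1$-weak equivalence. We use three standard facts.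

**(a) Quotients.** If $A\subset B$ and $A'\subset B'$ are subobjects and a map $(B,A)\to(B',A')$ has $A\to A'$ and $B\to B'$ equivalences, then $B/A\to B'/A'$ is an equivalence. (All monomorphisms are cofibrations, and cofibres of cofibrations are homotopy invariant.) In particular $B/A\simeq*$ if $A\to B$ is an equivalence, and $B\to B/A$ is an equivalence if $A$ is contractible (in the pointed setting).

**(b) Excision.** If a scheme $M$ is the union of open subschemes $M_1,M_2$, then $M_1/(M_1\cap M_2)=M/M_2$ as sheaves.

**(c) Homotopy purity** (Morel–Voevodsky, §3, Theorem 2.23). Let $Z\subset M$ be closed, with $Z$ and $M$ smooth over $k$. Let $B=\mathrm{Bl}_{Z\times0}(M\times\mathbf A^1)$, and let $Z\times\mathbf A^1\subset B$ be the strict transform. Then the maps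
$$M/(M\setminus Z)\to B/(B\setminus Z\times\mathbf A^1)\leftarrow Th(N_ZM)$$
are isomorphisms in $H_\bullet(k)$. The first comes from the fibre of $B$ over $1\in\mathbf A^1$, the second from $N_ZM$ sitting inside the exceptional divisor, and $Th(N)=N/(N\setminus 0)$.

We only need (c) when $Z$ is the zero scheme of one function $\eta$ that is not a zero divisor on $M$. With $\tau$ the coordinate on $\mathbf A^1$, the pair $(\eta,\tau)$ is a regular sequence, so the blow-up is explicit:
$$B=\{(m,\tau,[a:b])\in M\times\mathbf A^1\times\mathbf P^1:\ \eta(m)\,b=\tau a\}. \tag{9}$$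
The fibre over $\tau=1$ is $M$, with $[a:b]=[\eta:1]$. The strict transform of $Z\times\mathbf A^1$ is $\{a=0\}$: there $b\neq0$, so $\eta=0$. The exceptional divisor is $Z\times\mathbf P^1$, the normal bundle is its part $b\ne0$, trivialized by $a/b$, and
$$Th(N_ZM)=(\mathbf A^1/(\mathbf A^1\setminus0))\wedge Z_+.$$

**Example.** For $M=\mathbf A^1$ and $\eta$ the coordinate, $Z=\{0\}$ and $Th(N_ZM)=\mathbf A^1/(\mathbf A^1\setminus0)=M/(M\setminus Z)$.

## 8. One suspension removes the difference

> **Theorem 3.** If $F$ is smooth over $k$, then $S^1\wedge Y_+\to S^1\wedge U_+$ is an isomorphism in the pointed $\mathbf A^1$-homotopy category $H_\bullet(k)$. In particular $Y\to U$ is an isomorphism in $SH(k)$.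

(Here $S^1=\Delta^1/\partial\Delta^1$ is the simplicial circle.)

*Proof.*

**Step 1: stratify $U$ and $Y$.** The aim is to cut both spaces along $A^+=\{y=0\}\subset U$. On $A^+$ the section $z$ is invertible and $g=0$, so $A^+$ is the total space of the line bundle $L|_F$ over $F$, with coordinate $x/z$. It is smooth, closed in $U$ and of codimension $1$. By (3), $U\setminus A^+=\{y\ne0\}\cong S\times\mathbf A^1$, with zero section $S_y$.

Let $P_F=\{x=0,\,g=0\}\cong F\times\mathbf P^1$, which is smooth and closed in $U$. The intersection $Q=P_F\times_UA^+=\{x=y=g=0\}\cong F$ is the zero section of $A^+$. Further, $P_F\setminus Q=\{y\ne0\}\cap P_F\cong F\times\mathbf A^1$, with zero section $P_F\cap S_y=\sigma_0(F)$.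

**Step 2: reduce to a comparison of quotients.** A connected $T\to Y$ factors through $S_y$ or $P_F$, and if through both, then through the reduced intersection $\sigma_0(F)$. So the sheaf $Y$ is the pushout $S_y\sqcup_{\sigma_0(F)}P_F$, and $Y/S_y=P_F/\sigma_0(F)$. The inclusions give a commutative square
$$\begin{array}{ccc}Y/S_y=P_F/\sigma_0(F)&\longrightarrow&P_F/(P_F\setminus Q)\\ \downarrow&&\downarrow\\ U/S_y&\longrightarrow&U/(U\setminus A^+).\end{array}$$
The inclusions $\sigma_0(F)\to P_F\setminus Q\cong F\times\mathbf A^1$ and $S_y\to U\setminus A^+\cong S\times\mathbf A^1$ are zero sections, hence equivalences. By (a) both horizontal maps are equivalences.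

**Step 3: the right vertical map is an equivalence.** We pass to the chart where $A^+$ is cut out by a function. Let $U_z=\{z\neq0\}\subset U$ and $P'=P_F\cap U_z$. These contain $A^+$ and $Q$ respectively, so by (b) the right vertical map is
$$P'/(P'\setminus Q)\to U_z/(U_z\setminus A^+). \tag{10}$$
Put $\eta=y/z$ on $U_z$. Its zero scheme is $A^+$, and $\eta$ is not a zero divisor, since $U_z$ is integral (Section 3) and $A^+\neq U_z$. On $P'\cong F\times\mathbf A^1$, the function $\eta$ is the coordinate of $\mathbf A^1$, and its zero scheme is $Q$. Form the blow-ups $B_U$ and $B_P$ by (9), for $(U_z,A^+,\eta)$ and $(P',Q,\eta|_{P'})$. The map $(m,\tau,[a:b])\mapsto(m,\tau,[a:b])$ sends $B_P$ to $B_U$; the preimage of $\{a=0\}$ is $\{a=0\}$; it is the inclusion $P'\to U_z$ on the fibres over $\tau=1$; and it is $(q,[a:b])\mapsto(q,[a:b])$ on the exceptional divisors. So it gives a commutative diagram from one purity zigzag to the other, with (10) at one end and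
$$(\mathbf A^1/(\mathbf A^1\setminus0))\wedge Q_+\to(\mathbf A^1/(\mathbf A^1\setminus0))\wedge A^+_+$$
at the other end. The latter is an equivalence, because $Q\to A^+$ is the zero section of a line bundle. All maps in the zigzags are isomorphisms in $H_\bullet(k)$ by (c), so (10) is an equivalence.

**Step 4: $U/Y$ is contractible.** By Steps 2 and 3 the left vertical map $Y/S_y\to U/S_y$ is an equivalence. It is a monomorphism, with quotient $U/Y$. By (a), $U/Y\simeq*$.

**Step 5: pass to the suspension.** A contractible quotient does not by itself make $Y\to U$ an equivalence, but it does after one suspension, as follows. For a pointed $W$ let $CW=W\wedge\Delta^1$ be the cone, with $\Delta^1$ pointed at one end. It is contractible, contains $W$ at the other end, and $CW/W=S^1\wedge W$. Let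
$$C=U_+\cup CY_+\ \subset\ CU_+,$$
the union taken inside $CU_+$, where $U_+\cap CY_+=Y_+$. Since $CY_+$ is contractible, $C\to C/CY_+=U_+/Y_+=U/Y$ is an equivalence by (a), so $C$ is contractible by Step 4. Also $CU_+$ is contractible. So the inclusion $C\to CU_+$ is an equivalence, and it is the identity on the common subobject $U_+$. By (a) the induced map of quotients
$$C/U_+=CY_+/Y_+=S^1\wedge Y_+\ \longrightarrow\ CU_+/U_+=S^1\wedge U_+$$
is an equivalence, and this is the suspension of $Y_+\to U_+$. Since $S^1\wedge-$ is invertible on $SH(k)$, the map $Y\to U$ becomes an isomorphism there. $\blacksquare$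

## 9. When $\dim X\le1$ the flow glues to a homotopy

> **Theorem 4.** Let $(X,Y,U)$ be as in the question of Section 2, over any field $k$, with $\dim X\le1$. Then $Y\to U$ is the inclusion of a strong $\mathbf A^1$-deformation retract of sheaves on $Sm/k$; in particular it is an isomorphism in $H(k)$.

So dimension $2$ in Theorem 1 is minimal. We use the extended flow, as on $\mathbf P^1$. The work is to see that it is defined on each curve that matters and that the pieces fit together. Components may be singular and may become reducible over $\bar k$.

*Proof.* We may replace $X$ by $X_{red}$: the action restricts because $\mathbf G_m\times X_{red}$ is reduced, and the sheaves $Y$ and $U$ do not change. Closed and open subsets will be described by their $\bar k$-points.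

**Step 1: find the components of $X$ that contribute to $U\setminus Y$.** A fixed point is its own limit, so $U^{\mathbf G_m}=Y^{\mathbf G_m}$, and $U\setminus Y$ consists of non-fixed points. These lie on irreducible components $C$ of $X$ (with reduced structure) with $C\not\subset X^{\mathbf G_m}$. Each $C$ is $\mathbf G_m$-stable: $\mathbf G_m\times C$ is irreducible as $\mathbf G_m$ is geometrically irreducible, so the closure of its image in $X$ is irreducible and contains $C$, hence equals $C$. A connected group fixes every $\bar k$-point of a zero-dimensional component, so $\dim C=1$; and $C^{\mathbf G_m}$ is finite.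

**Step 2: describe such a $C$ over $\bar k$.** The group $\mathrm{Aut}(\bar k/k)$ permutes the irreducible components $C'$ of $C_{\bar k}$ transitively and preserves the fixed locus, so each $C'$ has a non-fixed point. Each $C'$ is $\mathbf G_m$-stable, and a nontrivial orbit in $C'$ is dense and open in $C'$. So there is exactly one, $O$. The orbit map extends to $\mathbf P^1\to C'$, which is surjective; hence $C'=O\cup\{a',b'\}$, where $a'$ and $b'$ are the limits of $O$ for $t\to0$ and $t\to\infty$. If $\alpha\in\mathrm{Aut}(\bar k/k)$, then $\alpha(tx)=\alpha(t)\alpha(x)$, so $\alpha$ carries the $a'$ of $C'$ to the $a'$ of $\alpha(C')$, and likewise for $b'$. It also preserves $Y(\bar k)$. So either all $a'$ lie in $Y$ or none do, and the same holds for the $b'$.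

**Step 3: three cases.**

* *The $b'$ lie in $Y$.* By condition 1 the orbits lie in $Y$, so $C\subset Y$.
* *The $a'$ are not in $Y$.* Then no point of the orbits lies in $U$.
* *Otherwise $a'\in Y$ and $b'\notin Y$.* The $b'$ are fixed, so $b'\notin U$. The orbits are in $U$. They are not in $Y$: if $O$ met $Y$, it would lie in $Y$ by invariance, and then $b'\in Y$, as $Y$ is closed. So
$$N:=C\cap U=C\setminus\{b'\text{'s}\},\qquad N\cap Y=\{a'\text{'s}\}=N^{\mathbf G_m}\ \text{ as sets.} \tag{11}$$

Let $N_1,\dots,N_r$ be the sets $N$ from components of the last kind. Only these components carry points of $U\setminus Y$, so $U=Y\cup\bigcup N_i$, with all pieces closed in $U$. For $i\ne j$ the set $N_i\cap N_j$ is finite and $\mathbf G_m$-stable, so it consists of fixed points, and it lies in $Y$ by (11).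

**Step 4: the flow extends over $t=0$ on each $N=N_i$.** Give $N$ its reduced structure. A projective irreducible curve minus a nonempty finite set of closed points is affine, so $N=\mathrm{Spec}\,R$. The action of $\mathbf G_m$ is a grading $R=\bigoplus R_m$ with $f(tx)=t^mf(x)$ for $f\in R_m$. For $x\in N(\bar k)$ the limit of $tx$ for $t\to0$ exists in $N$: it is $x$ if $x$ is fixed, and some $a'$ otherwise. So $t^mf(x)$ is regular at $t=0$. If $m<0$ this forces $f(x)=0$ for all $x\in N(\bar k)$, hence $f=0$ as $R$ is reduced and of finite type over $k$. So $R=\bigoplus_{m\ge0}R_m$, and the coaction $R\to R[t]$, $f\mapsto ft^m$ for $f\in R_m$, defines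
$$h_i:\mathbf A^1\times N_i\to N_i$$
extending the action. We have $h_i(1,\cdot)=\mathrm{id}$, and $h_i(0,x)=\lim_{t\to0}tx\in Y$ for $\bar k$-points $x$. Since $N_i$ is reduced, $h_i(0,\cdot)$ factors through $Y$.

**Step 5: $h_i$ is constant on the fixed points.** This is needed for gluing with $Y$. Let $Z=(N_i^{\mathbf G_m})_{red}=\mathrm{Spec}\,R/J$, a finite union of spectra of fields finite over $k$. It is $\mathbf G_m$-stable (again since $\mathbf G_m\times Z$ is reduced), so $J$ is homogeneous and $R/J$ is graded. As $R/J$ is finite-dimensional, only finitely many degrees occur, so a homogeneous element of nonzero degree is nilpotent, hence zero. Thus $R\to R[t]\to(R/J)[t]$ sends $f\in R_m$ to $0$, which is also its class in $R/J$, if $m>0$, and to the class of $f$ if $m=0$. That is, $h_i(\lambda,u)=u$ for $u\in Z(T)$ and $\lambda\in\mathbf A^1(T)$.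

**Step 6: glue.** We define a map of sheaves $H:\mathbf A^1\times U\to U$. Let $T$ be connected, $u\in U(T)$, $\lambda\in\mathbf A^1(T)$. Since $T$ is integral and the closed sets $Y,N_1,\dots,N_r$ cover $U$, the map $u$ factors through one of them. Put
$$H(\lambda,u)=\begin{cases}u&\text{if }u\text{ factors through }Y,\\ h_i(\lambda,u)&\text{if }u\text{ factors through }N_i.\end{cases}$$
If $u$ factors through $Y$ and $N_i$, then by (11) it factors through $(N_i^{\mathbf G_m})_{red}$, and the two definitions agree by Step 5. If $u$ factors through $N_i$ and $N_j$ with $i\neq j$, then it factors through $Y$ by Step 3, and both values equal $u$. So $H$ is well defined. It is natural in $T$, because a factorization of $u$ gives one of its restriction to any $T'\to T$.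

We have $H(1,\cdot)=\mathrm{id}$ and $H(\lambda,\cdot)|_Y=\mathrm{id}$ for all $\lambda$, and $H(0,\cdot)$ lands in $Y$. So $r=H(0,\cdot):U\to Y$ restricts to the identity on $Y$, and $H$ is an $\mathbf A^1$-homotopy between $U\xrightarrow{\,r\,}Y\subset U$ and $\mathrm{id}_U$ that is fixed on $Y$. Hence $r$ is inverse to $Y\to U$ in $H(k)$. $\blacksquare$

The gluing in Step 6 worked because a map from a connected test scheme to a union of curves lies in $Y$ or in one $N_i$, and on each piece the flow extends. In the surface of Section 3 the single map $\sigma_1$ lies generically in the chart $\{y\neq0\}$ and crosses the line $A^+$ over $F\cap S_0$. That crossing is the divisor recorded by $c$.
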